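# Five characters and two matrices: toric Ulrich bundles on Veronese varieties

## 1. The guess that a torus leaves no moduli

We work over $\mathbb C$. Let $T\cong(\mathbb C^*)^n$ be the dense torus of $\mathbb P^n$. A $T$-equivariant line bundle on $\mathbb P^n$ is determined by two discrete data: its degree and the character by which its linearization may be changed. A torus seems to turn geometry into combinatorics. So if we look at $T$-equivariant vector bundles, and on top of that demand that they be Ulrich, which is a strong cohomological vanishing condition, a natural first guess is the following.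

> *Guess.* For every $d$, the indecomposable $T$-equivariant Ulrich bundles on $(\mathbb P^n,\mathcal O(d))$ come, up to twisting by characters, in a discrete list, with no continuous parameters.

In this lecture we test this guess, see it succeed in the smallest cases, and then see it fail as badly as possible everywhere else. First the terms.

**Definition (equivariant bundles, weights).** A $T$-equivariant bundle is a vector bundle with a $T$-action compatible with the action on the base. For a character $\chi$ of $T$ (characters are written additively) let $\mathbb C_\chi$ be the one-dimensional $T$-module of character $\chi$. For equivariant $E,F$ the spaces $\mathrm{Hom}(E,F)$ and $\mathrm{Ext}^1(E,F)=\mathrm H^1(\mathcal Hom(E,F))$ are rational finite-dimensional $T$-modules, hence direct sums of weight spaces. We write $\mathrm{Hom}_T=\mathrm{Hom}^T$ for the equivariant homomorphisms, and $\cong_T$ for equivariant isomorphism. A bundle is *simple* if $\mathrm{End}=\mathbb C$.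

For example, $\mathbb P^2=\mathbb P(V)$ with $V=\mathbb C^3$ has $\mathrm H^0(T_{\mathbb P^2})=(V\otimes V^*)/\mathbb C$ by the Euler sequence. Its weights are the six characters $\varepsilon_i-\varepsilon_j$, $i\neq j$, each once, and $0$, twice. Note also that $\mathrm{Hom}(E,F\otimes\mathbb C_\chi)=\mathrm{Hom}(E,F)\otimes\mathbb C_\chi$, so $\mathrm{Hom}_T(E,F\otimes\mathbb C_\chi)$ is the weight space of weight $-\chi$ in $\mathrm{Hom}(E,F)$. The same holds for $\mathrm{Ext}^1$.

**Definition (Ulrich).** Let $(X,H)$ be a polarized smooth projective variety of dimension $n$. A bundle $\mathcal E$ on $X$ is Ulrich if $\mathrm H^i(\mathcal E(-tH))=0$ for all $i$ and $1\le t\le n$; we abbreviate this as $\mathrm H^\bullet(\mathcal E(-tH))=0$. On $(\mathbb P^2,\mathcal O(d))$ it says $\mathrm H^\bullet(\mathcal E(-d))=\mathrm H^\bullet(\mathcal E(-2d))=0$.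

For example, $\mathcal O$ is Ulrich on $(\mathbb P^n,\mathcal O(1))$, because $\mathcal O(-1),\dots,\mathcal O(-n)$ have no cohomology. By the long exact sequence, extensions of Ulrich bundles are Ulrich. Let $\mathbf{Ulr}_T(X,H)$ be the exact category of $T$-equivariant Ulrich bundles.

The opposite of a discrete list is measured by the free algebra in two variables. Let $\mathrm{mod}\,\mathbb C\langle x,y\rangle$ be the category of triples $M=(W;X,Y)$ with $W$ a finite-dimensional vector space and $X,Y\in\mathrm{End}(W)$; put $\dim M=\dim W$. A morphism $M\to M'$ is a linear map $h:W\to W'$ with $hX=X'h$ and $hY=Y'h$. Already the one-dimensional modules $M_{a,b}=(\mathbb C;a,b)$ are pairwise non-isomorphic for different $(a,b)\in\mathbb C^2$. In dimension $m$ we are classifying pairs of $m\times m$ matrices up to simultaneous conjugation.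

**Definition (toric Ulrich-wild).** The pair $(X,H)$ is toric Ulrich-wild if there is an exact representation embedding $\Phi:\mathrm{mod}\,\mathbb C\langle x,y\rangle\to\mathbf{Ulr}_T(X,H)$. This means an exact functor which preserves indecomposability and reflects equivariant equivalence: if $\Phi(M)\cong_T\Phi(N)\otimes L$ for some $T$-equivariant line bundle $L$ (for instance $L=\mathcal O\otimes\mathbb C_\chi$), then $M\cong N$.

To see what the conditions exclude, consider $(\mathbb P^2,\mathcal O(1))$ and the functor $M\mapsto\mathcal O\otimes W$. It is exact, but it sends all $M_{a,b}$ to $\mathcal O$, so it does not reflect equivalence. It also sends an indecomposable two-dimensional module to $\mathcal O^2$, so it does not preserve indecomposability.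

The question comes from Yeonjae Hong, Sukmoon Huh, "Toric Representation Type of the Veronese Surface", arXiv:2608.18806 (2026). For $d=3,4$ the Veronese surface $(\mathbb P^2,\mathcal O(d))$ is known to be toric Ulrich-wild, and the conjecture is that this holds for every $d>4$. So the guess is wrong at $d=3$, and we want to see what changes there and why the change persists.

## 2. Three families where the list is discrete

We test the guess by hand on $n=1$, on $d=1$, and on $(n,d)=(2,2)$. The following remark converts a non-equivariant statement into an equivariant one.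

**Lemma 1.** Let $E_0$ be a simple $T$-equivariant Ulrich bundle on $(\mathbb P^n,\mathcal O(d))$ such that every $T$-equivariant Ulrich bundle is, non-equivariantly, a direct sum of copies of $E_0$. Then the indecomposable $T$-equivariant Ulrich bundles are exactly the $E_0\otimes\mathbb C_\chi$, and $(\mathbb P^n,\mathcal O(d))$ is not toric Ulrich-wild.

*Proof.* Let $E$ be equivariant and Ulrich. The evaluation map $E_0\otimes\mathrm{Hom}(E_0,E)\to E$ is $T$-equivariant. It is an isomorphism, since this can be checked for $E=E_0^{\oplus s}$, where $\mathrm{Hom}(E_0,E)=\mathbb C^s$ because $E_0$ is simple. Decompose the $T$-module $\mathrm{Hom}(E_0,E)=\bigoplus_i\mathbb C_{\chi_i}$; then $E\cong_T\bigoplus_iE_0\otimes\mathbb C_{\chi_i}$. Each $E_0\otimes\mathbb C_\chi$ is indecomposable, having endomorphism ring $\mathbb C$. A representation embedding would send the infinitely many pairwise non-isomorphic modules $M_{a,b}$ to indecomposable, pairwise inequivalent bundles. But all indecomposables are equivalent up to a character, a contradiction. $\square$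

**The case $n=1$.** On $\mathbb P^1$ write $E(-d)=\bigoplus\mathcal O(a_i)$. The vanishing $\mathrm H^\bullet(E(-d))=0$ forces every $a_i=-1$, so $E\cong\mathcal O(d-1)^r$. Lemma 1 applies with $E_0=\mathcal O(d-1)$.

**The case $d=1$.** Let $E$ be Ulrich of rank $r$ on $(\mathbb P^n,\mathcal O(1))$. Then $\mathrm H^i(E(-i))=0$ for $1\le i\le n$, so $E$ is $0$-regular in the sense of Castelnuovo–Mumford. Hence $E$ is globally generated and $\mathrm H^i(E)=0$ for $i>0$. The polynomial $\chi(E(t))$ has degree $n$, leading coefficient $r/n!$ and roots $-1,\dots,-n$, so it equals $r\binom{t+n}{n}$. At $t=0$ we get $h^0(E)=r$. The surjection $\mathcal O\otimes\mathrm H^0(E)\to E$ between bundles of equal rank $r$ is an isomorphism. Lemma 1 applies with $E_0=\mathcal O$.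

**The case $(n,d)=(2,2)$.** Write $\mathcal T=T_{\mathbb P^2}$ and $\mathbb P^2=\mathbb P(V)$. The Euler sequence $0\to\mathcal O\to V\otimes\mathcal O(1)\to\mathcal T\to0$, twisted by $-2$, gives $\mathrm H^\bullet(\mathcal T(-2))=0$. Since $\mathcal T$ has rank $2$ and $\det\mathcal T=\mathcal O(3)$, we have $\mathcal T^\vee\cong\mathcal T(-3)$. By Serre duality $\mathrm H^i(\mathcal T(-4))$ is dual to $\mathrm H^{2-i}(\mathcal T^\vee(4-3))=\mathrm H^{2-i}(\mathcal T(-2))=0$. So $\mathcal T$ is Ulrich for $d=2$.

It is also simple. Tensor the Euler sequence with $\Omega^1$ to get $0\to\Omega^1\to V\otimes\Omega^1(1)\to\mathcal T\otimes\Omega^1\to0$. The sequence $0\to\Omega^1(1)\to V^*\otimes\mathcal O\to\mathcal O(1)\to0$ is an isomorphism $V^*\to V^*$ on global sections, so $\mathrm H^0(\Omega^1(1))=\mathrm H^1(\Omega^1(1))=0$. Therefore $\mathrm{End}(\mathcal T)=\mathrm H^0(\mathcal T\otimes\Omega^1)$ embeds in $\mathrm H^1(\Omega^1)=\mathbb C$; it contains the identity, so it is $\mathbb C$. The next part of the same sequence gives $\mathrm{Ext}^1(\mathcal T,\mathcal T)\hookrightarrow\mathrm H^2(\Omega^1)=0$,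 so $\mathcal T$ has no self-extensions at all.

Now let $E$ be any Ulrich bundle for $d=2$, and put $G=E(-2)$. Then $\mathrm H^\bullet(G)=\mathrm H^\bullet(G(-2))=0$. Recall Beilinson's spectral sequence on $\mathbb P^2$,
$$E_1^{p,q}=\mathrm H^q(G(p))\otimes\Omega^{-p}(-p)\ \Rightarrow\ G,\qquad p=0,-1,-2,$$
whose limit is $G$ in total degree $p+q=0$ and zero in other degrees. Only the column $p=-1$ survives. There are no differentials, and total degree $0$ means $q=1$. So $G\cong\mathrm H^1(G(-1))\otimes\Omega^1(1)$, and $E=G(2)\cong(\Omega^1(3))^{\oplus s}\cong\mathcal T^{\oplus s}$. Lemma 1 applies with $E_0=\mathcal T$.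

The guess passes all three tests, and part (1) of Theorem B below is now proved. The theorems say that it passes no others.

## 3. Wildness in every other case

Call a functor $\Phi:\mathrm{mod}\,\mathbb C\langle x,y\rangle\to\mathbf{Ulr}_T(X,H)$ *strict* if it is exact and fully faithful, and if $\Phi(M)\cong_T\Phi(N)\otimes L$ with $L$ a $T$-equivariant line bundle implies $M\cong N$.

A strict functor is an exact representation embedding. Indeed, let $M$ be indecomposable. Then $\mathrm{End}_T(\Phi(M))\cong\mathrm{End}(M)\ne0$, so $\Phi(M)\neq0$. An equivariant splitting of $\Phi(M)$ gives an idempotent of $\mathrm{End}_T(\Phi(M))\cong\mathrm{End}(M)$, and the only idempotents there are $0$ and $1$.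

**Theorem A.** For every $d\ge3$ there is a strict functor $\Phi:\mathrm{mod}\,\mathbb C\langle x,y\rangle\to\mathbf{Ulr}_T(\mathbb P^2,\mathcal O(d))$ with $\operatorname{rk}\Phi(M)=7d\dim M$. In particular $(\mathbb P^2,\mathcal O(d))$ is toric Ulrich-wild for every $d>4$.

**Theorem B.** Let $n,d\ge1$, and let $T$ be the dense torus of $\mathbb P^n$.

1. If $n=1$, or $d=1$, or $(n,d)=(2,2)$, there is, up to twist by characters, exactly one indecomposable $T$-equivariant Ulrich bundle, and $(\mathbb P^n,\mathcal O(d))$ is not toric Ulrich-wild.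
2. In all other cases ($n=2$, $d\ge3$, or $n\ge3$, $d\ge2$) there is a strict functor into $\mathbf{Ulr}_T(\mathbb P^n,\mathcal O(d))$. In particular $(\mathbb P^n,\mathcal O(d))$ is toric Ulrich-wild.

**Theorem C.** In case (2), let $\Phi$ be the functor constructed in Sections 5–8. Forgetting the $T$-action, $\Phi$ still preserves indecomposability, and $\Phi(M)\cong\Phi(N)\otimes\mathcal O(k)$ as ordinary bundles implies $M\cong N$.

So the conjecture is true. Moreover $(\mathbb P^2,\mathcal O(d))$ is toric Ulrich-wild if and only if $d\ge3$, and $(\mathbb P^n,\mathcal O(d))$ is toric Ulrich-wild if and only if $n\ge2$, $d\ge2$ and $(n,d)\ne(2,2)$.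

## 4. The symmetric powers of the tangent bundle of the plane

For $d=2$ everything was built from $\mathcal T$, which has no self-extensions. The analogous bundle for general $d$ is
$$U=S^{d-1}\mathcal T,\qquad \operatorname{rk}U=d .$$
The purpose of this section is to show that $U$ is Ulrich and simple, and that from $d=3$ on its self-extensions have many weights.

The bundle $\mathcal T$ is naturally $PGL_3$-equivariant, hence $T$-equivariant. If $0\to L\to E\to Q\to0$ is exact with $L$ a line bundle, then $0\to S^{k-1}E\otimes L\to S^kE\to S^kQ\to0$ is exact: locally $S^\bullet E$ is a polynomial ring, a generator of $L$ is one of the variables, and we divide by it. Applied to the $SL_3$-equivariant Euler sequence, this gives for $k\ge1$ the $SL_3$-equivariant exact sequences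
$$0\to S^{k-1}V\otimes\mathcal O(k-1)\to S^kV\otimes\mathcal O(k)\to S^k\mathcal T\to0.\tag{1}$$

**Step 1: $U$ is Ulrich, for every $d\ge2$.** Twisting (1) with $k=d-1$ by $-d$ gives
$$0\to S^{d-2}V\otimes\mathcal O(-2)\to S^{d-1}V\otimes\mathcal O(-1)\to U(-d)\to0,$$
so $\mathrm H^\bullet(U(-d))=0$. From $\mathcal T^\vee\cong\mathcal T(-3)$ we get $U^\vee\cong U(-3d+3)$. By Serre duality $\mathrm H^i(U(-2d))$ is dual to $\mathrm H^{2-i}(U^\vee(2d-3))=\mathrm H^{2-i}(U(-d))=0$.

**Step 2: split $\mathcal End(U)$ into pieces that (1) can handle.** The Clebsch–Gordan decomposition for $GL_2$ reads $S^m\otimes S^m=\bigoplus_{j=0}^mS^{2m-2j}\otimes\det^j$. It applies canonically, hence equivariantly, to any bundle of rank $2$. With $m=d-1$ and $k=m-j$, and using $U^\vee\cong U\otimes(\det\mathcal T)^{-(d-1)}$,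
$$\mathcal End(U)\cong\bigoplus_{k=0}^{d-1}S^{2k}\mathcal T\otimes(\det\mathcal T)^{-k}=\bigoplus_{k=0}^{d-1}S^{2k}\mathcal T(-3k).\tag{2}$$
Here $SL_3$ has no nontrivial characters, so the $SL_3$-linearization of $\mathcal O(-3k)$ is unique and there is no ambiguity. For $k\ge1$, twisting (1) for the exponent $2k$ by $-3k$ gives
$$0\to S^{2k-1}V\otimes\mathcal O(-k-1)\to S^{2k}V\otimes\mathcal O(-k)\to S^{2k}\mathcal T(-3k)\to0.\tag{3}$$

**Step 3: $U$ is simple.** For $k\ge1$ we have $\mathrm H^0(\mathcal O(-k))=0=\mathrm H^1(\mathcal O(-k-1))$, so (3) gives $\mathrm H^0(S^{2k}\mathcal T(-3k))=0$. Only $k=0$ contributes, with $\mathrm H^0(\mathcal O)=\mathbb C$.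

**Step 4: find the weights of $\mathrm{Ext}^1(U,U)$.** The summand $k=0$ has $\mathrm H^1(\mathcal O)=0$. For $k=1$ the two left terms of (3) are sums of $\mathcal O(-2)$ and of $\mathcal O(-1)$, so there is no cohomology; this is again the rigidity seen at $d=2$. For $d\ge3$ the summand $k=2$ occurs. Since $\mathrm H^1(\mathcal O(-2))=\mathrm H^2(\mathcal O(-2))=0$, sequence (3) yields
$$\mathrm H^1(S^4\mathcal T(-6))\cong S^3V\otimes\mathrm H^2(\mathcal O(-3))\cong S^3V\tag{4}$$
as $SL_3$-representations, the one-dimensional representation $\mathrm H^2(\mathcal O(-3))$ of $SL_3$ being trivial.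

To read off $T$-weights, note that the maximal torus of $SL_3$ maps onto $T$ compatibly with the actions. So characters of $T$ embed into characters of that torus, which form the lattice $\mathbb Z^3/\mathbb Z(1,1,1)$. The weights of $S^3V$ are the ten exponent vectors $3\varepsilon_i$, $2\varepsilon_i+\varepsilon_j$ ($i\neq j$) and $\varepsilon_1+\varepsilon_2+\varepsilon_3$. Two of them that agree modulo $(1,1,1)$ differ by a multiple of $(1,1,1)$ with coordinate sum $3-3=0$, so they are equal. Thus the ten weights are distinct, and exactly one of them, $\varepsilon_1+\varepsilon_2+\varepsilon_3$, is zero.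

In summary: *for $d\ge3$, $\mathrm{Ext}^1(U,U)$ has at least nine distinct nonzero $T$-weights.*

## 5. One-dimensional weight spaces, and five lines in $W\oplus W$

A sensible way to make families out of extensions is to choose two Ulrich bundles $U,U'$ with $\dim\mathrm{Ext}^1\ge3$, and glue copies of $U$ and $U'$ along representations of the quiver with two vertices and three parallel arrows. Equivariantly, with $U'=U\otimes\mathbb C_\chi$, the number of arrows available is $\dim\mathrm{Ext}^1(U,U\otimes\mathbb C_\chi)^T$, the dimension of the weight space of weight $-\chi$.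

Take $d=3$. By (2) and Step 4, $\mathrm{Ext}^1(U,U)=S^3V$, and *each of its ten weight spaces is one-dimensional*. So between $U$ and any one twist of it there is never more than one arrow. The quiver with one arrow has only three indecomposable representations, $\mathbb C\to0$, $0\to\mathbb C$ and $\mathbb C\xrightarrow{1}\mathbb C$. This approach stops exactly here, and what it produces is consistent with the original guess.

The way past is to use one arrow to each of several different twists. If $-\chi_1,\dots,-\chi_5$ are distinct nonzero weights of $\mathrm{Ext}^1(U,U)$, the bundles $U\otimes\mathbb C_{\chi_j}$ form the five ends of a star, with one arrow from $U$ to each. Five maps out of one space can carry moduli even though each single map has none.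

**Definition (the star quiver).** Let $Q$ be the quiver with one source $0$, five sinks $1,\dots,5$, and one arrow $0\to j$ for each $j$. A representation is $R=(W_0,W_1,\dots,W_5;A_1,\dots,A_5)$ with linear maps $A_j:W_0\to W_j$. A morphism $R\to R'$ is a tuple $f=(f_0;f_1,\dots,f_5)$ with $f_jA_j=A'_jf_0$.

As an example take $W_0=\mathbb C^2$, all $W_j=\mathbb C$, and the linear forms $u,\ v,\ u-v,\ v-au,\ v-bu$. Their kernels are five lines in the plane, spanned by $(0,1),(1,0),(1,1),(1,a),(1,b)$. An automorphism of $\mathbb C^2$ preserving the first three lines is a scalar, so $a$ and $b$ are invariants. The first three lines fix coordinates, and each further line carries a number. Replacing numbers by matrices gives the functor we need.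

**Proposition 2.** For $M=(W;X,Y)$ let $\Psi(M)$ have $W_0=W\oplus W$, $W_1=\dots=W_5=W$ and
$$A_1(u,v)=u,\quad A_2(u,v)=v,\quad A_3(u,v)=u-v,\quad A_4(u,v)=v-Xu,\quad A_5(u,v)=v-Yu,$$
and put $\Psi(h)=(h\oplus h;h,\dots,h)$. Then $\Psi:\mathrm{mod}\,\mathbb C\langle x,y\rangle\to\mathrm{rep}\,Q$ is an exact, fully faithful functor.

*Proof.* If $h:M\to M'$ is a morphism, then $A'_4(hu,hv)=hv-X'hu=h(v-Xu)$. The same computation works for $A_5$, and the other three cases are clear. So $\Psi(h)$ is a morphism. The functor is exact because it is exact at each vertex, and it is faithful because $h$ is visible at vertex $1$.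

For fullness, let $(f_0;f_j):\Psi(M)\to\Psi(M')$. From $f_jA_j=A_j'f_0$ we get $f_0(\ker A_j)\subseteq\ker A'_j$. Since $\ker A_1=0\oplus W$ and $\ker A_2=W\oplus0$, we have $f_0=a\oplus b$ for linear maps $a,b:W\to W'$. Since $\ker A_3$ is the diagonal, $a=b=:h$. Since $\ker A_4=\{(u,Xu)\}$, the vector $(hu,hXu)$ lies in $\ker A_4'$, which says $hXu=X'hu$ for all $u$. In the same way $\ker A_5$ gives $hY=Y'h$. So $h$ is a module morphism. Each $A_j$ is surjective, so $f_j$ is determined by $f_jA_j=A'_jf_0$; since $f_j=h$ satisfies this, $(f_0;f_j)=\Psi(h)$. $\square$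

## 6. Gluing a star of twisted copies

The next task is to turn representations of $Q$ into equivariant bundles without losing or adding morphisms. Let $(X,H)$ be a polarized smooth projective toric variety with torus $T$. Let $U$ be a simple $T$-equivariant Ulrich bundle, and let $-\chi_1,\dots,-\chi_5$ be five distinct nonzero weights of $\mathrm{Ext}^1(U,U)$. Put $U_j=U\otimes\mathbb C_{\chi_j}$. Then $\mathrm{Ext}^1(U,U_j)^T\ne0$. Since $\mathrm{End}(U)=\mathbb C$ has weight $0$, and $0,\chi_1,\dots,\chi_5$ are distinct,
$$\mathrm{Hom}_T(U,U)=\mathbb C,\quad\mathrm{Hom}_T(U_i,U_j)=\delta_{ij}\mathbb C,\quad\mathrm{Hom}_T(U,U_j)=0=\mathrm{Hom}_T(U_j,U).\tag{5}$$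
This is where "distinct" and "nonzero" are used.

**Step 1: choose equivariant cocycles.** Take a $T$-invariant affine cover $\{X_\sigma\}$ of $X$. The Čech complex of $\mathcal Hom(U,U_j)$ consists of rational $T$-modules, on which $(-)^T$ is exact. So $\mathrm{Ext}^1(U,U_j)^T$ is the cohomology of the invariant Čech complex. Choose a nonzero class in it, represented by a cocycle $\xi_j=(\xi_{j,\sigma\tau})$ of $T$-equivariant homomorphisms $U|_{X_\sigma\cap X_\tau}\to U_j|_{X_\sigma\cap X_\tau}$ with
$$\xi_{j,\sigma\tau}+\xi_{j,\tau\upsilon}=\xi_{j,\sigma\upsilon},\qquad[\xi_j]\neq0 .$$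

**Step 2: define $F$.** For a representation $R=(W_0,W_j;A_j)$ let $F(R)$ be glued from the bundles $(U\otimes W_0)\oplus\bigoplus_jU_j\otimes W_j$ on the $X_\sigma$ along
$$\varphi_{\sigma\tau}=\mathrm{id}+\sum_j\xi_{j,\sigma\tau}\otimes A_j,$$
taken from the chart $\tau$ to the chart $\sigma$. The nilpotent parts map the first summand into the others and kill the others, so products of two of them vanish. Hence $\varphi_{\sigma\tau}\varphi_{\tau\upsilon}=\varphi_{\sigma\upsilon}$ is the additive cocycle condition, which holds. The gluing is $T$-equivariant. For $f:R\to R'$ let $F(f)$ be $(\mathrm{id}\otimes f_0)\oplus\bigoplus_j(\mathrm{id}\otimes f_j)$ on each chart. It commutes with the gluing because $\xi_{j,\sigma\tau}\otimes f_jA_j=\xi_{j,\sigma\tau}\otimes A'_jf_0$.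

**Step 3: $F$ is exact with values in Ulrich bundles.** On each chart $F$ is a direct sum of the exact functors $U\otimes(-)$ and $U_j\otimes(-)$ applied at the vertices, so $F$ is exact. The $U_j$-summands are preserved by all $\varphi_{\sigma\tau}$, and $\varphi_{\sigma\tau}$ is the identity modulo them. So there is a natural equivariant exact sequence
$$0\to\bigoplus_jU_j\otimes W_j\to F(R)\to U\otimes W_0\to0.\tag{6}$$
Thus $F(R)$ is an extension of Ulrich bundles, hence Ulrich.

**Step 4: $F$ is faithful.** By construction $F(f)$ induces $\mathrm{id}\otimes f_j$ and $\mathrm{id}\otimes f_0$ on the outer terms of (6). So $F(f)=0$ forces $f=0$.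

**Step 5: $F$ is full.** Let $g:F(R)\to F(R')$ be equivariant. The composite $\bigoplus_jU_j\otimes W_j\to F(R)\xrightarrow{g}F(R')\to U\otimes W_0'$ vanishes because $\mathrm{Hom}_T(U_j,U)=0$. So $g$ preserves the subbundles in (6). By (5) it induces $\bigoplus_j\mathrm{id}\otimes f_j$ on them and $\mathrm{id}\otimes f_0$ on the quotients, for certain linear maps $f_0,f_j$. On the chart $\sigma$, therefore, $g$ has these diagonal blocks and one further block, with components
$$h_{\sigma,j}\in\mathrm{Hom}_T(U|_{X_\sigma},U_j|_{X_\sigma})\otimes\mathrm{Hom}(W_0,W'_j).$$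
Compatibility with the gluing is $g_\sigma\varphi_{\sigma\tau}=\varphi'_{\sigma\tau}g_\tau$. Its component from $U\otimes W_0$ to $U_j\otimes W_j'$ reads
$$h_{\sigma,j}+\xi_{j,\sigma\tau}\otimes f_jA_j=\xi_{j,\sigma\tau}\otimes A_j'f_0+h_{\tau,j}.$$
With $B_j=f_jA_j-A'_jf_0$ this is
$$\xi_{j,\sigma\tau}\otimes B_j=h_{\tau,j}-h_{\sigma,j}.\tag{7}$$
Suppose $B_j\ne0$. Choose a linear form $b$ on $\mathrm{Hom}(W_0,W_j')$ with $b(B_j)=1$. Applying $\mathrm{id}\otimes b$ to (7) exhibits $\xi_j$ as a coboundary, contrary to $[\xi_j]\neq0$. So $B_j=0$ for all $j$, that is, $f=(f_0;f_j)$ is a morphism $R\to R'$. Now (7) says $h_{\sigma,j}=h_{\tau,j}$ on overlaps, so the $h_{\sigma,j}$ glue to an element of $\mathrm{Hom}_T(U,U_j)\otimes\mathrm{Hom}(W_0,W'_j)=0$. Hence all $h_{\sigma,j}$ vanish and $g=F(f)$.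

## 7. Removing twists by line bundles, and Theorem A

**Proposition 3.** Let $(X,H)$ be a polarized smooth projective toric variety with torus $T$, and let $U$ be a $T$-equivariant Ulrich bundle with $\mathrm{End}(U)=\mathbb C$. Suppose the $T$-module $\mathrm{Ext}^1(U,U)$ has at least five distinct nonzero weights. Then there is a strict functor $\Phi:\mathrm{mod}\,\mathbb C\langle x,y\rangle\to\mathbf{Ulr}_T(X,H)$ with $\operatorname{rk}\Phi(M)=7\operatorname{rk}(U)\dim M$.

*Proof.* Put $\Phi=F\circ\Psi$. By Proposition 2 and Section 6 it is exact and fully faithful. The dimension vector of $\Psi(M)$ is $(2;1,1,1,1,1)\cdot\dim M$, which gives the rank $7\operatorname{rk}(U)\dim M$. What remains is to rule out that a twist by an equivariant line bundle identifies $\Phi(M)$ with $\Phi(N)$ for $M\not\cong N$. Determinants do this.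

Suppose $\Phi(M)\cong_T\Phi(N)\otimes L$. Comparing ranks, $\dim M=\dim N=:m$, and if $m=0$ we are done. Let $r=7m\operatorname{rk}U>0$. By (6), both $\det\Phi(M)$ and $\det\Phi(N)$ are equivariantly isomorphic to $\det(U)^{2m}\otimes\bigotimes_j\det(U_j)^m$. Taking determinants of the given isomorphism yields $L^{\otimes r}\cong_T\mathcal O$. The Picard group of a smooth complete toric variety is torsion-free, so $L\cong\mathcal O$ as a line bundle. Then $\mathrm H^0(L)$ is a one-dimensional $T$-module $\mathbb C_\chi$, and evaluation of sections is an equivariant isomorphism $\mathbb C_\chi\otimes\mathcal O\to L$. Comparing global sections in $\mathbb C_{r\chi}\otimes\mathcal O\cong_T\mathcal O$ gives $r\chi=0$. The character lattice is torsion-free, so $\chi=0$. Thus $\Phi(M)\cong_T\Phi(N)$, and $M\cong N$ because $\Phi$ is fully faithful. $\square$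

*Proof of Theorem A.* Let $d\ge3$ and $U=S^{d-1}\mathcal T$. By Section 4, $U$ is Ulrich and simple of rank $d$, and $\mathrm{Ext}^1(U,U)$ has at least nine distinct nonzero weights. Proposition 3 gives a strict functor with $\operatorname{rk}\Phi(M)=7d\dim M$. $\square$

For instance, at $d=3$ the modules $M_{a,b}$ go to a two-parameter family of indecomposable, pairwise inequivalent equivariant Ulrich bundles of rank $21$. Each is glued from two copies of $S^2\mathcal T$ and one copy of each of five twists, by the five points on a line from Section 5.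

## 8. Higher dimension: a Schur functor of the quotient bundle

Part (2) of Theorem B for $n=2$ is Theorem A. Let now $n\ge3$, $d\ge2$, $V=\mathbb C^{n+1}$, and let
$$0\to\mathcal O(-1)\to V\otimes\mathcal O\to\mathcal Q\to0$$
be the tautological sequence on $\mathbb P(V)=\mathbb P^n$, with $\operatorname{rk}\mathcal Q=n$. Index the coordinates of $V$ by $0,\dots,n$ and identify $T$ with the subtorus $\{t_0=1\}$ of the diagonal torus of $GL(V)$. It maps isomorphically onto the diagonal torus of $PGL(V)$, and it acts on all $GL(V)$-equivariant bundles. By Proposition 3 we need one simple equivariant Ulrich bundle with five nonzero weights in $\mathrm{Ext}^1$. The tool is the following theorem (Bott, Ann. of Math. 66 (1957); Weyman, *Cohomology of Vector Bundles and Syzygies*, Ch. 4).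

**Bott's theorem.** Let $\alpha\in\mathbb Z^n$ be dominant (weakly decreasing), let $s\in\mathbb Z$, and put $\beta=(\alpha,s)+(n,n-1,\dots,0)$. If $\beta$ has a repeated entry, then $\mathrm H^\bullet(S_\alpha\mathcal Q\otimes\mathcal O(-s))=0$. Otherwise only $\mathrm H^\ell$ is nonzero, where $\ell=\#\{i<j:\beta_i<\beta_j\}$, and $\mathrm H^\ell\cong S_\gamma V$ with $\gamma=\mathrm{sort}(\beta)-(n,\dots,0)$, sorting in decreasing order.

We check this against Section 4. For $n=2$ we have $\mathcal T=\mathcal Q(1)$, so $S^4\mathcal T(-6)=S^4\mathcal Q\otimes\mathcal O(-2)$, with $\alpha=(4,0)$ and $s=2$. Then $\beta=(6,1,2)$ has one inversion, and $\gamma=(6,2,1)-(2,1,0)=(4,1,1)$. So only $\mathrm H^1\cong S_{(4,1,1)}V=S^3V\otimes\det V$ is nonzero, in agreement with (4).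

Put
$$U=S_\lambda\mathcal Q,\qquad\lambda_i=(n+1-i)(d-1),\quad1\le i\le n.$$
For $n=2$ this is $S^{d-1}\mathcal Q\otimes(\det\mathcal Q)^{d-1}=S^{d-1}\mathcal Q(d-1)=S^{d-1}\mathcal T$, so we are extending the same construction.

**Step 1: $U$ is Ulrich.** For $U(-td)$ with $1\le t\le n$ we have $\beta_i=\lambda_i+(n+1-i)=(n+1-i)d$ for $i\le n$, and $\beta_{n+1}=td=\beta_{n+1-t}$. An entry repeats, so all cohomology vanishes.

**Step 2: $U$ is simple.** Write $V_\mu$ for the irreducible $GL_n$-module of highest weight $\mu$. Then, $GL(V)$-equivariantly, $\mathcal End(U)=\bigoplus_\mu(S_\mu\mathcal Q)^{\oplus c_\mu}$ with $\sum\mu_i=0$, where $c_\mu$ is the multiplicity of $V_\mu$ in $V_\lambda\otimes V_\lambda^*$. For $S_\mu\mathcal Q$ (with $s=0$) the entries $\beta_1>\dots>\beta_n$ are already decreasing and $\beta_{n+1}=0$. So $\mathrm H^0\ne0$ if and only if $\beta_n=\mu_n+1>0$, that is, $\mu_n\ge0$. Together with $\sum\mu_i=0$ this means $\mu=0$. By Schur's lemma $c_0=1$, so $\mathrm{End}(U)=\mathrm H^0(\mathcal O)=\mathbb C$.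

**Step 3: choose a summand with $\mathrm H^1$.** By the same count, $\mathrm H^1(S_\mu\mathcal Q)\ne0$ exactly when $\beta_n<0<\beta_{n-1}$, that is, $\mu_n\le-2$ and $\mu_{n-1}\ge-1$. We also want the largest entry of $\mu$ to be small, for a reason that Step 4 shows. If $n=2$ then $\mu=(m,-m)$ with $m\ge2$, so the largest entry is at least $2$. If $n\ge3$ we can distribute the compensation for $-2$ over two coordinates and take
$$\mu=(1,1,0^{n-3},-2).$$

**Step 4: show that this summand occurs, $c_\mu>0$.** From $\mathrm{Hom}(V_\mu,V_\lambda\otimes V_\lambda^*)=\mathrm{Hom}(V_\mu\otimes V_\lambda,V_\lambda)$ we see that $c_\mu$ is the multiplicity of $V_\lambda$ in $V_\mu\otimes V_\lambda$. Let $\rho=(n-1,\dots,0)$. Weyl's character formula says $\mathrm{ch}(V_\nu)\cdot\sum_w\mathrm{sgn}(w)e^{w\rho}=\sum_w\mathrm{sgn}(w)e^{w(\nu+\rho)}$, with $w\in S_n$. Multiplying $\mathrm{ch}(V_\mu)\,\mathrm{ch}(V_\lambda)=\sum_\nu m_\nu\,\mathrm{ch}(V_\nu)$ by $\sum_w\mathrm{sgn}(w)e^{w\rho}$ gives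
$$\mathrm{ch}(V_\mu)\sum_w\mathrm{sgn}(w)e^{w(\lambda+\rho)}=\sum_\nu m_\nu\sum_w\mathrm{sgn}(w)e^{w(\nu+\rho)} .$$
Compare coefficients of $e^{\lambda+\rho}$. All $\nu+\rho$ and $\lambda+\rho$ are strictly decreasing, so on the right only $\nu=\lambda$, $w=1$ contributes, and we get $m_\lambda=c_\mu$. On the left we use $\lambda=(d-1)(\rho+(1,\dots,1))$, so that $\lambda+\rho=d\rho+(d-1)(1,\dots,1)$ and $\lambda+\rho-w(\lambda+\rho)=d(\rho-w\rho)$. Hence
$$c_\mu=\sum_{w\in S_n}\mathrm{sgn}(w)\,\dim V_\mu[\,d(\rho-w\rho)\,],\tag{8}$$
where $V_\mu[\theta]$ is the weight space of weight $\theta$. For $w\neq1$ the vector $d(\rho-w\rho)$ is nonzero, has entries in $d\mathbb Z$ and coordinate sum $0$, so some entry is at least $d\ge2$. The weights of $V_\mu$ lie in the convex hull of the permutations of $\mu$, so all their entries are at most $1$. Only $w=1$ contributes, and $c_\mu=\dim V_\mu[0]$. The partial sums of $\mu$ are $1,2,\dots,2,0$, all nonnegative, so $0$ is a dominant weight below $\mu$ in the dominance order. Such a weight always occurs in $V_\mu$, so $c_\mu>0$.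

Formula (8) also shows what is special at $(n,d)=(2,2)$. Its derivation holds for any dominant $\mu$ with coordinate sum $0$ and for $n=2$ as well. For $\mu=(2,-2)$ and $d=2$ it gives $\dim V_\mu[0]-\dim V_\mu[(2,-2)]=1-1=0$, in accordance with $\mathrm{Ext}^1(\mathcal T,\mathcal T)=0$. The smallest new case is $n=3$, $d=2$, $\lambda=(3,2,1)$. There $V_{(1,1,-2)}=S^3(\mathbb C^3)^*\otimes\det$ has a one-dimensional zero weight space, so $c_\mu=1$.

**Step 5: count weights.** For $S_\mu\mathcal Q$ we have $\beta=(n+1,n,n-2,\dots,2,-1,0)$, which for $n=3$ reads $(4,3,-1,0)$. Its entries are distinct and there is exactly one inversion. So $\mathrm H^1(S_\mu\mathcal Q)\cong S_\gamma V$ with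
$$\gamma=(n+1,n,n-2,\dots,2,0,-1)-(n,n-1,n-2,\dots,2,1,0)=(1,1,0^{n-3},-1,-1).$$
All permutations of $\gamma$ are weights of $S_\gamma V$, and there are $\binom{n+1}2\binom{n-1}2\ge6$ of them. Restricting to $T=\{t_0=1\}$ means forgetting the coordinate with index $0$. This is injective on vectors with coordinate sum $0$. So the permutations of $\gamma$, which are nonzero with coordinate sum $0$, give at least six distinct nonzero characters of $T$ in $\mathrm{Ext}^1(U,U)$.

Proposition 3 applies to $U$, and this proves Theorem B(2). $\square$

## 9. Forgetting the torus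

Theorem C says that $\Phi$ still separates modules when the action is dropped. Full faithfulness is of no direct help here, since ordinary homomorphisms $\Phi(M)\to\Phi(N)$ need not be equivariant. What helps is that they decompose into weight components.

**Step 1: indecomposability survives.** Let $M$ be indecomposable, $E=\Phi(M)$, $A=\mathrm{End}(E)$, and let $J$ be the radical of $A$, which is $T$-stable. Then $A^T=\mathrm{End}_T(E)\cong\mathrm{End}(M)$ is local. The torus acts by algebra automorphisms on $A/J=\prod_iM_{n_i}(\mathbb C)$. It permutes the finitely many factors, and since it is connected it preserves each one. On $M_{n_i}(\mathbb C)$ it acts through a torus in $\mathrm{Aut}(M_{n_i}(\mathbb C))=PGL_{n_i}$, which after conjugation is diagonal. So the $\sum_in_i$ diagonal primitive idempotents lie in $(A/J)^T$. As $T$ is reductive, $(A/J)^T=A^T/J^T$. This is a nonzero quotient of a local ring, hence local, and its only idempotents are $0$ and $1$. Therefore $\sum_in_i=1$, so $A/J=\mathbb C$, the ring $A$ is local, and $E$ is indecomposable as an ordinary bundle.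

**Step 2: reduce to indecomposable modules and $k=0$.** Suppose $\Phi(M)\cong\Phi(N)\otimes\mathcal O(k)$ as ordinary bundles. Ranks agree, so $\dim M=\dim N$; if this is $0$ there is nothing to prove. By (6), $c_1(\Phi(M))$ depends only on $\dim M$, so $c_1(\Phi(M))=c_1(\Phi(N))$. Since the rank is positive, $k=0$. Decompose $M$ and $N$ into indecomposables. The functor $\Phi$ is additive, and by Step 1 it sends these summands to indecomposable ordinary bundles. By the Krull–Schmidt theorem for ordinary bundles, the summands can be matched so that $\Phi(M_i)\cong\Phi(N_i)$ non-equivariantly for all $i$. So it suffices to treat $M,N$ indecomposable.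

**Step 3: extract an equivariant isomorphism from an ordinary one.** Let $f:\Phi(M)\to\Phi(N)$ be an isomorphism of ordinary bundles and $g=f^{-1}$. Decompose into weight components $f=\sum f_\chi$, $g=\sum g_\chi$. The weight-$0$ part of $gf=\mathrm{id}$ is
$$\sum_\chi g_{-\chi}f_\chi=\mathrm{id}$$
in the ring $\mathrm{End}_T(\Phi(M))\cong\mathrm{End}(M)$, which is local. A sum of non-units in a local ring is a non-unit, so some $g_{-\chi}f_\chi$ is invertible. Then $f_\chi$ is a split monomorphism between bundles of equal rank, hence an isomorphism. A homomorphism of weight $\chi$ is the same as an equivariant homomorphism from $\Phi(M)\otimes\mathbb C_\chi$, so $\Phi(M)\otimes\mathbb C_\chi\cong_T\Phi(N)$. Since $\Phi$ is strict, $M\cong N$. This proves Theorem C. $\square$
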